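# Filling functions along quasi-isometries, with coefficients in a normed ring

## Filling square loops in $\mathbb Z^2$

Let $\Gamma=\mathbb Z^2$ with generators $s,t$, acting on the plane tiled by unit squares. Up to translation there is one vertex $v$, one horizontal edge $a$ from $v$ to $sv$, one vertical edge $b$ from $v$ to $tv$, and one square $q$. Let $R$ be a nonzero ring. The cellular chain complex of the plane, which is contractible, is a free resolution of the trivial module $R$:
$$0\to R\Gamma q\xrightarrow{\partial_2}R\Gamma a\oplus R\Gamma b\xrightarrow{\partial_1}R\Gamma v\xrightarrow{\partial_0}R\to0,$$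
$$\partial_0 v=1,\qquad \partial_1a=(s-1)v,\qquad \partial_1b=(t-1)v,\qquad \partial_2q=(1-t)a+(s-1)b .$$

Take the $m\times m$ block of squares $c_m=\sum_{0\le i,j<m}s^it^jq$, with $m\ge 1$. The sums telescope:
$$z_m:=\partial_2c_m=(1-t^m)\sum_{0\le i<m}s^i\,a+(s^m-1)\sum_{0\le j<m}t^j\,b .$$
This is the loop around the block. It has $4m$ edges, each with coefficient $\pm1$. What does it cost to fill $z_m$, that is, to write it as a boundary? Here there is no choice. If $\partial_2(xq)=0$, then $x=tx$, so the coefficients of $x$ are constant along the infinite lines in direction $t$; since $x$ has finite support, $x=0$. Thus $\partial_2$ is injective and $c_m$ is the only filling. A loop of $4m$ edges costs $m^2$ squares.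

To say "cost" for other coefficients we need a size $|r|$ for $r\in R$. If we measure a chain by the sum of the sizes of its coefficients, then for $r\in R$ the cycle $rz_m$ has size $4m|r|$ and its unique filling $rc_m$ has size $m^2|r|$. For $R=\mathbb Z$ with the usual absolute value, multiplying by $r=1000$ makes everything a thousand times larger. If instead we declare $|r|=1$ for every $r\ne0$, we only count the cells in the support, and all the cycles $rz_m$, $r\ne0$, have the same size.

So there is a function "worst filling cost of a cycle of size at most $k$", and here it is at least $m^2$ at $k=4m$ when $|1|=1$. Two things went into it besides the coefficients: the group $\mathbb Z^2$, and a chosen resolution. The question of this lecture is how much of the group is really used. If we replace $\mathbb Z^2$ by another group with the same large-scale geometry, does the growth of this function survive, whatever the notion of size on $R$?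

## Normed rings, type $\mathrm{FP}_n$, and the function $\mathrm{FV}^n$

**Definition (normed ring).** A nonzero normed ring is an associative unital ring $R$ with $1\ne0$ and a function $|\cdot|:R\to\mathbb R_{\ge0}$ such that $|r|=0$ iff $r=0$, $|-r|=|r|$, $|r+s|\le|r|+|s|$ and $|rs|\le|r|\,|s|$.

Examples are $\mathbb Z$ and $\mathbb R$ with the absolute value, and any nonzero ring with the *discrete norm* $|r|=1$ for $r\ne0$. Note that $|1|\le|1|^2$ and $|1|\neq 0$ give $|1|\ge1$, but $|1|=1$ is not required.

Modules are left modules, and in the group ring $R\Gamma$ the elements of $R$ commute with those of $\Gamma$. The trivial module is $R$ with $\gamma r=r$.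

**Definition (type $\mathrm{FP}_n$).** A group $\Gamma$ is of type $\mathrm{FP}_n(R)$ if there is a resolution $\cdots\to F_1\xrightarrow{\partial_1}F_0\xrightarrow{\partial_0}R\to0$ of the trivial $R\Gamma$-module $R$ by free $R\Gamma$-modules with $F_i$ finitely generated for $i\le n$.

For $n\ge1$ such a group is finitely generated; this is a textbook fact that we take as known. Fix finite bases $B_i$ of $F_i$ for $i\le n$. Then $F_i=\bigoplus_{b\in B_i}R\Gamma b$ is a free $R$-module with basis $\Gamma B_i=\{\gamma b\}$, and it carries the $\ell^1$-norm
$$\Bigl\|\sum a_{\gamma b}\,\gamma b\Bigr\|=\sum|a_{\gamma b}|.$$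
Left multiplication by an element of $\Gamma$ permutes $\Gamma B_i$, so this norm is $\Gamma$-invariant. We also have $\|ax\|\le|a|\,\|x\|$ for $a\in R$.

**Definition (filling function).** For $z\in\ker\partial_{n-1}\subseteq F_{n-1}$ put $\|z\|_{\rm fill}=\inf\{\|c\|:c\in F_n,\ \partial_nc=z\}$, and
$$\mathrm{FV}^n_{R,\Gamma}(k)=\sup\{\|z\|_{\rm fill}:z\in\ker\partial_{n-1},\ \|z\|\le k\}\in[0,\infty].$$

By exactness each single $\|z\|_{\rm fill}$ is finite, and $\mathrm{FV}^n_{R,\Gamma}$ is nondecreasing in $k$. Here are three values by hand.

* For $\mathbb Z^2$ and $R=\mathbb Z$ with the absolute value, the first section gives $\mathrm{FV}^2(4m)\ge m^2$.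
* For $\Gamma=\mathbb Z=\langle t\rangle$ use $0\to R\Gamma e\xrightarrow{\partial_1}R\Gamma\xrightarrow{\partial_0}R\to0$ with $\partial_1e=t-1$. Since $F_2=0$ and $\partial_1$ is injective, $\mathrm{FV}^2=0$. In degree one, the cycle $t^m-1$ ($m\ge1$) has norm $2|1|$ and the unique filling $(1+t+\dots+t^{m-1})e$ of norm $m|1|$. Letting $m\to\infty$ we get $\mathrm{FV}^1(2|1|)=\infty$. So the value $\infty$ does occur.
* For the trivial group and $n\ge2$, the resolution $F_0=R$, $F_i=0$ for $i>0$, gives $\mathrm{FV}^n=0$. Now add a direct summand $R\xrightarrow{\mathrm{id}}R$ in degrees $n$ and $n-1$. This is again a resolution by finitely generated free modules. Every $r\in R$ in the new summand of degree $n-1$ is a cycle whose only filling is $r$, so $\mathrm{FV}^n(k)=\sup\{|r|:|r|\le k\}$. This is positive for $k\ge|1|$, and for $R=\mathbb R$ with the absolute value it equals $k$.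

The third computation shows that the function depends on the resolution, and that changing the resolution can add a linear term. The right comparison must forgive this.

**Definition ($\preccurlyeq$ and $\approx$).** For $f,g:\mathbb R_{\ge0}\to[0,\infty]$ write $f\preccurlyeq g$ if there is $C>0$ with $f(x)\le C\,g(Cx+C)+Cx+C$ for all $x$. Write $f\approx g$ if $f\preccurlyeq g$ and $g\preccurlyeq f$.

It is known that up to $\approx$ the function $\mathrm{FV}^n_{R,\Gamma}$ does not depend on the resolution and the bases. We shall not need this: it will come out of the proof again.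

## Quasi-isometries, quasi-retracts, and the two theorems

A finitely generated group $\Gamma$ carries a word metric, which is left-invariant, $d(\gamma,\gamma')=|\gamma^{-1}\gamma'|$, has finite balls, and is well defined up to quasi-isometry.

**Definition.** A map $f:G\to H$ between finitely generated groups is *coarsely Lipschitz* if $d(f(x),f(y))\le\lambda d(x,y)+c$ for some constants $\lambda,c$. It is a *quasi-isometry* if there are constants $\lambda\geq 1$ and $c\geq 0$ such that $\lambda^{-1}d(x,y)-c\le d(f(x),f(y))\le\lambda d(x,y)+c$ for all $x,y$ and every point of $H$ is within distance $c$ of $f(G)$. The group $G$ is a *quasi-retract* of $H$ if there are coarsely Lipschitz maps $f:G\to H$ and $g:H\to G$ with $\sup_\gamma d(gf(\gamma),\gamma)<\infty$.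

For example, $\mathbb Z$ is a quasi-retract of $\mathbb Z^2$ through $f(x)=(x,0)$ and $g(x,y)=x$, with $gf=\mathrm{id}$. Quasi-isometric groups are quasi-retracts of each other. Indeed, let $f$ be a quasi-isometry with constants $\lambda,c$. For each $y\in H$ choose $g(y)\in G$ with $d(fg(y),y)\le c$. Then
$$d(g(y),g(y'))\le\lambda\bigl(d(fg(y),fg(y'))+c\bigr)\le\lambda\bigl(d(y,y')+3c\bigr),$$
$$d(gf(x),x)\le\lambda\bigl(d(fgf(x),f(x))+c\bigr)\le2\lambda c .$$
So $f$ and $g$ are coarsely Lipschitz, $gf$ is at bounded distance from $\mathrm{id}_G$, and $fg$ is at bounded distance from $\mathrm{id}_H$.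

The question of the first section is the following conjecture of Bader, Kropholler and Vankov; the problem is taken from Jannis Weis, "Quasi-Isometry Invariance of discrete Higher Filling Functions", arXiv:2601.15140 (2026).

**Conjecture.** Let $R$ be a nonzero normed ring and $n\ge2$. Let $G$ and $H$ be quasi-isometric groups of type $\mathrm{FP}_n(R)$. Then $\mathrm{FV}^n_{R,G}\approx\mathrm{FV}^n_{R,H}$.

It is true, and the proof also covers $n=1$.

**Theorem A.** Let $R$ be a nonzero normed ring, $n\ge1$, and let $G,H$ be quasi-isometric finitely generated groups of type $\mathrm{FP}_n(R)$. For any choice of resolutions and bases there are constants $A,B,D$ with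
$$\mathrm{FV}^n_{R,G}(k)\le A\,\mathrm{FV}^n_{R,H}(Bk)+Dk\qquad(k\ge0),$$
and symmetrically. Hence $\mathrm{FV}^n_{R,G}\approx\mathrm{FV}^n_{R,H}$.

**Theorem B.** Let $R$ be a nonzero normed ring and let $H$ be a finitely generated group of type $\mathrm{FP}_n(R)$, $n\ge1$. Let $G$ be a finitely generated group that is a quasi-retract of $H$. Then

1. $G$ is of type $\mathrm{FP}_n(R)$;
2. $\mathrm{FV}^n_{R,G}(k)\le A\,\mathrm{FV}^n_{R,H}(Bk)+Dk$ for all $k\ge 0$, with constants $A,B,D$ depending on resolutions and bases;
3. the same holds for filling functions $\mathrm{FV}^n_{M,\cdot}$ with coefficients in any normed right $R$-module $M$ (defined in the section on coefficients below).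

The term $Dk$ cannot be dropped in general, not even for a single group with two different resolutions.

In particular, among finitely generated groups, if one of two quasi-isometric groups is of type $\mathrm{FP}_n(R)$, then so is the other, and the filling functions agree up to $\approx$.

The remark about $Dk$ is already proved by the third computation above. There $G=H$ is trivial, $n\ge2$, and one resolution gives $\mathrm{FV}^n=0$. So no inequality $\mathrm{FV}\le A\,\mathrm{FV}(B\,\cdot)$ can hold in general, and the case $R=\mathbb R$ shows that $Dk$ cannot be replaced by a sublinear term.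

As a first use, $\mathbb Z^2$ is not a quasi-retract of $\mathbb Z$: with $R=\mathbb Z$ and the absolute value, Theorem B(2) would give $m^2\le \mathrm{FV}^2_{\mathbb Z,\mathbb Z^2}(4m)\le A\cdot0+4Dm$ for all $m\ge1$.

## Where norm bounds and counting stop

Suppose first that $f:G\to H$ is a homomorphism. Then the resolution $E_*$ of $H$ consists of $RG$-modules through $f$, and the comparison theorem of homological algebra gives $RG$-linear chain maps $\varphi_i:F_i\to E_i$ over $\mathrm{id}_R$. These satisfy $\varphi_i(\gamma b)=f(\gamma)\varphi_i(b)$. For $i\le n$ there are only finitely many values $\varphi_i(b)$, so $\varphi_i$ is bounded for the $\ell^1$-norms. This is what we need in order to move cycles and fillings around at a linear cost.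

A quasi-isometry is only a map of sets, so equivariance is lost. But $F_i$ is still free over $R$ with basis $GB_i$. We can choose each $\varphi_i(\gamma b)$ separately, as some filling of $\varphi_{i-1}\partial_i(\gamma b)$ in $E_i$. This gives an $R$-linear chain map. The only issue is to bound $\|\varphi_i(\gamma b)\|$ independently of $\gamma$.

The sensible first attempt is an induction on norms: if $\|\varphi_{i-1}\partial_i(\gamma b)\|\le k$ for all $\gamma$, choose a filling of norm about $\mathrm{FV}^i_{R,H}(k)$. This breaks in degree one. With $H=\mathbb Z$ and the resolution above, an edge of $G$ from $\gamma$ to $\gamma t$ has boundary sent to $f(\gamma t)-f(\gamma)$, of norm at most $2|1|$, and $\mathrm{FV}^1_{R,\mathbb Z}(2|1|)=\infty$. The norm has forgotten that $f(\gamma t)$ and $f(\gamma)$ are close to each other.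

So remember the support as well: $\varphi_{i-1}\partial_i(\gamma b)$ is a cycle of norm at most $k$, supported near $f(\gamma)$. For $R=\mathbb Z$ with the absolute value this is enough. After translating by $f(\gamma)^{-1}$, all supports lie in one finite set of cells, and there are only finitely many integral chains of norm at most $k$ on a finite set of cells; fill each of them once and take the largest filling. For a general $R$ this counting stops. If $R=\mathbb Z$ with the discrete norm, or $R=\mathbb R$ with the absolute value, a single nonzero local cycle $z$ has infinitely many multiples $rz$ whose norm is at most $\|z\|$, all with support contained in that of $z$. This does not show that the bound is false, but counting can no longer supply it.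

The way past this point is to notice that we do not have to fill every small local cycle. We have to fill those that occur in the construction, namely $\varphi_{i-1}\partial_i(\gamma b)$. Let us look at what occurs in one case before setting up anything.

## The map $x\mapsto\lfloor x/2\rfloor$ on $\mathbb Z$

Let $G=H=\mathbb Z$, both with the resolution $0\to R\Gamma e\to R\Gamma\to R\to0$, $\partial_1e=t-1$. Put $f(x)=\lfloor x/2\rfloor$ and $g(y)=2y$. Then $fg=\mathrm{id}$ and $gf(x)\in\{x,x-1\}$. The map $f$ is not a homomorphism.

In degree $0$ put $\varphi_0(t^x)=t^{f(x)}$. In degree $1$ we must fill $\varphi_0\partial_1(t^xe)=t^{f(x+1)}-t^{f(x)}$. This is $0$ for $x$ even and $t^{f(x)}(t-1)$ for $x$ odd, so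
$$\varphi_1(t^xe)=\begin{cases}0&x\text{ even},\\ t^{f(x)}e&x\text{ odd}.\end{cases}$$
After translation by $t^{-f(x)}$ only two chains occur, $0$ and $e$. The map is not equivariant along $f$, which would mean one value, but it has finitely many values, and their number has nothing to do with $R$ or its norm.

In the other direction put $\psi_0(t^y)=t^{2y}$ and $\psi_1(t^ye)=t^{2y}(1+t)e$. Then $\psi_0\varphi_0(t^x)=t^{2\lfloor x/2\rfloor}$, so $(\mathrm{id}-\psi_0\varphi_0)(t^x)$ is $0$ for $x$ even and $t^x-t^{x-1}$ for $x$ odd. A filling of it is
$$h_0(t^x)=\begin{cases}0&x\text{ even},\\ t^{x-1}e&x\text{ odd},\end{cases}$$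
and after translation by $t^{-x}$ this takes the two values $0$ and $t^{-1}e$.

These maps turn a filling after $f$ into a filling before $f$. Take $z=t^3-1$. Then $\varphi_0z=t-1$ has the filling $c=e$. The chain $\psi_1c+h_0z=(1+t)e+t^2e$ has boundary $t^3-1=z$. This is the mechanism of the whole proof.

## Maps with finitely many values up to translation

We now turn the observation into a definition. From here on, $G,H,K$ are groups, $F=\bigoplus_{b\in B}RGb$ is a free $RG$-module with finite basis $B$, and maps between modules are at least $R$-linear.

**Definition (controlled map).** Let $f:G\to H$ be a map of sets and $E$ an $RH$-module. An $R$-linear map $\alpha:F\to E$ is *$f$-controlled* if the set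
$$S_f(\alpha)=\{f(\gamma)^{-1}\alpha(\gamma b):\gamma\in G,\ b\in B\}\subseteq E$$
is finite.

In the last section $S_f(\varphi_1)=\{0,e\}$ and $S_{\mathrm{id}}(h_0)=\{0,t^{-1}e\}$. If $\lambda:F\to D$ is $RG$-linear, then $\gamma^{-1}\lambda(\gamma b)=\lambda(b)$, so $\lambda$ is $\mathrm{id}_G$-controlled. If $\alpha,\alpha':F\to E$ are $f$-controlled, then so are $\alpha\pm\alpha'$, because $S_f(\alpha\pm\alpha')\subseteq S_f(\alpha)\pm S_f(\alpha')$.

Geometry enters only through two finiteness properties.

* (Q1) If $f:G\to H$ is coarsely Lipschitz, then for each $t\in G$ the set $\{f(\gamma)^{-1}f(\gamma t):\gamma\in G\}\subseteq H$ is finite. Indeed, $|f(\gamma)^{-1}f(\gamma t)|=d(f(\gamma),f(\gamma t))\le\lambda|t|+c$, and balls are finite.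
* (Q2) If $\sup_\gamma d(gf(\gamma),\gamma)<\infty$, then $\{\gamma^{-1}gf(\gamma):\gamma\in G\}$ is finite, again because balls are finite.

We say that a map *satisfies (Q1)*, or that $gf$ *satisfies (Q2)*, when the finiteness in the conclusion holds. The identity of a group satisfies (Q1), since $\gamma^{-1}\gamma t=t$.

We need four facts: controlled maps compose; they do not notice a bounded change of $f$; they lift; and they are bounded.

**Lemma 1 (composition).** Let $f:G\to H$ be a map and let $g:H\to K$ satisfy (Q1). Let $F,E$ be finitely generated based free modules over $RG,RH$, and $D$ an $RK$-module. If $\alpha:F\to E$ is $f$-controlled and $\beta:E\to D$ is $g$-controlled, then $\beta\alpha$ is $gf$-controlled.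

*Proof.* For given $\gamma,b$ we have $\alpha(\gamma b)=f(\gamma)e$ with $e=f(\gamma)^{-1}\alpha(\gamma b)$ in the finite set $S_f(\alpha)$. For each element $e$ of this set fix, once and for all, an expression $e=\sum_ja_jt_jc_j$ with $a_j\in R$, $t_j\in H$ and $c_j$ basis elements of $E$. Elements of $R$ commute with elements of $H$, so $\alpha(\gamma b)=\sum_ja_j\,f(\gamma)t_jc_j$. Since $\beta$ is $R$-linear,
$$gf(\gamma)^{-1}\beta\alpha(\gamma b)=\sum_ja_j\,gf(\gamma)^{-1}\beta(f(\gamma)t_jc_j).$$
Inserting $g(f(\gamma)t_j)\,g(f(\gamma)t_j)^{-1}$ we get
$$gf(\gamma)^{-1}\beta\alpha(\gamma b)=\sum_ja_j\,\bigl[g(f(\gamma))^{-1}g(f(\gamma)t_j)\bigr]\cdot\bigl[g(f(\gamma)t_j)^{-1}\beta(f(\gamma)t_jc_j)\bigr].$$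
For fixed $t_j$ the first bracket lies in a finite set by (Q1) for $g$. The second lies in the finite set $S_g(\beta)$. Only finitely many triples $(a_j,t_j,c_j)$ occur altogether, since $S_f(\alpha)$ is finite. So the left side takes finitely many values. $\square$

**Lemma 2 (closeness).** If $f,f':G\to H$ are such that $\{f'(\gamma)^{-1}f(\gamma):\gamma\in G\}$ is finite, then every $f$-controlled map is $f'$-controlled.

*Proof.* We have $f'(\gamma)^{-1}\alpha(\gamma b)=\bigl(f'(\gamma)^{-1}f(\gamma)\bigr)\bigl(f(\gamma)^{-1}\alpha(\gamma b)\bigr)$, a product of an element of a finite set and an element of $S_f(\alpha)$. $\square$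

The next lemma is the replacement for "choose small fillings". Its point is that a filling is chosen once for each value up to translation, and not once for each $\gamma$.

**Lemma 3 (lifting).** Let $\partial:E'\to E$ be $RH$-linear and let $\alpha:F\to E$ be $f$-controlled with $\alpha(F)\subseteq\partial(E')$. Then there is an $f$-controlled $\tilde\alpha:F\to E'$ with $\partial\tilde\alpha=\alpha$.

*Proof.* Since $\partial$ is $RH$-linear, $\partial(E')$ is $H$-invariant, so the finite set $S_f(\alpha)$ lies in $\partial(E')$. For each $s\in S_f(\alpha)$ choose $\sigma(s)\in E'$ with $\partial\sigma(s)=s$. Put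
$$\tilde\alpha(\gamma b)=f(\gamma)\,\sigma\bigl(f(\gamma)^{-1}\alpha(\gamma b)\bigr)$$
and extend $R$-linearly; this is possible because $GB$ is an $R$-basis of $F$. Then $\partial\tilde\alpha(\gamma b)=f(\gamma)f(\gamma)^{-1}\alpha(\gamma b)=\alpha(\gamma b)$, and $S_f(\tilde\alpha)\subseteq\sigma(S_f(\alpha))$ is finite. $\square$

**Lemma 4 (boundedness).** If $E$ is based free with its $\ell^1$-norm and $\alpha:F\to E$ is $f$-controlled, then $\|\alpha(x)\|\le L\|x\|$ for all $x\in F$, where $L=\max_{s\in S_f(\alpha)}\|s\|<\infty$ (and $L=0$ if $F=0$).

*Proof.* The norm on $E$ is $H$-invariant, so $\|\alpha(\gamma b)\|=\|f(\gamma)^{-1}\alpha(\gamma b)\|\le L$. Since $\|ae\|\le|a|\,\|e\|$,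
$$\Bigl\|\alpha\Bigl(\sum a_{\gamma b}\gamma b\Bigr)\Bigr\|\le\sum|a_{\gamma b}|\,\|\alpha(\gamma b)\|\le L\sum|a_{\gamma b}|.\qquad\square$$

A maximum over a finite set is finite whatever the norm on $R$ is. This is the only place where the norm is compared with the maps.

## Chain maps and a homotopy along $f$ and $g$

We build the maps $\varphi$, $\psi$, $h$ of the example in general. For Theorem A the group $G$ comes with a resolution. For Theorem B(1) we have to construct one, and at an intermediate stage only a piece of it exists. So we state the construction for a piece.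

**Proposition 5.** Let $f:G\to H$ and $g:H\to G$ satisfy (Q1) and let $gf$ satisfy (Q2). Let $E_*$ be a resolution for $H$ as in the definition of type $\mathrm{FP}_n(R)$, with finite bases chosen in degrees $\le n$. Let $0\le m\le n$, and let $F_m\to\dots\to F_0\to R\to0$ be a complex of finitely generated based free $RG$-modules, with the trivial module $R$ at the end, exact at $R$ and at $F_i$ for $0\le i<m$. Put $F_{-1}=E_{-1}=R$ with trivial actions, and write $\partial$ for all differentials. Then there are $R$-linear maps as follows.

1. $f$-controlled maps $\varphi_i:F_i\to E_i$ for $0\le i\le m$, with $\partial_i\varphi_i=\varphi_{i-1}\partial_i$, where $\varphi_{-1}=\mathrm{id}_R$.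
2. $g$-controlled maps $\psi_i:E_i\to F_i$ for $0\le i\le m$, with $\partial_i\psi_i=\psi_{i-1}\partial_i$, where $\psi_{-1}=\mathrm{id}_R$.
3. $\mathrm{id}_G$-controlled maps $h_i:F_i\to F_{i+1}$ for $0\le i\le m-1$ such that, with $h_{-1}=0$,
$$\partial_{i+1}h_i+h_{i-1}\partial_i=\mathrm{id}-\psi_i\varphi_i\qquad(0\le i\le m-1).\tag{1}$$

Moreover $\alpha_m:=\mathrm{id}-\psi_m\varphi_m-h_{m-1}\partial_m:F_m\to F_m$ is $\mathrm{id}_G$-controlled with image in $\ker\partial_m$.

**Step 1: the maps $\varphi_i$.** The purpose of this step is to push chains from $G$ to $H$. For $i=0$ consider $\partial_0:F_0\to R=E_{-1}$. Both groups act trivially on $R$, so $f(\gamma)^{-1}\partial_0(\gamma b)=\partial_0(b)$; hence this map is $f$-controlled. Its image lies in $R=\partial_0(E_0)$. Lemma 3, applied to $\partial_0:E_0\to R$, gives an $f$-controlled $\varphi_0$ with $\partial_0\varphi_0=\partial_0=\varphi_{-1}\partial_0$.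

For $1\le i\le m$ let $\varphi_{i-1}$ be constructed. The map $\partial_i:F_i\to F_{i-1}$ is $RG$-linear, hence $\mathrm{id}_G$-controlled, and $f$ satisfies (Q1). So $\varphi_{i-1}\partial_i$ is $f$-controlled by Lemma 1. Also
$$\partial_{i-1}\varphi_{i-1}\partial_i=\varphi_{i-2}\partial_{i-1}\partial_i=0,$$
so its image lies in $\ker\partial_{i-1}=\partial_i(E_i)$ by exactness of $E_*$. Lemma 3 gives an $f$-controlled $\varphi_i$ with $\partial_i\varphi_i=\varphi_{i-1}\partial_i$.

**Step 2: the maps $\psi_i$.** These carry fillings back from $H$ to $G$. The construction is the same with the roles exchanged, and we check which exactness it uses. The map $\partial_0:E_0\to R=F_{-1}$ is $g$-controlled since $g(y)^{-1}\partial_0(yc)=\partial_0(c)$ for $y\in H$ and $c$ a basis element of $E_0$; its image lies in $R=\partial_0(F_0)$ by exactness at $R$. Lemma 3 gives $\psi_0$. For $1\le i\le m$, the module $E_i$ is finitely generated because $i\le n$. The map $\psi_{i-1}\partial_i$ is $g$-controlled by Lemma 1, since $\partial_i$ is $\mathrm{id}_H$-controlled and $g$ satisfies (Q1). Also $\partial_{i-1}\psi_{i-1}\partial_i=\psi_{i-2}\partial_{i-1}\partial_i=0$,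 so its image lies in $\ker\partial_{i-1}=\partial_i(F_i)$ by exactness at $F_{i-1}$, where $i-1<m$. Lemma 3 gives $\psi_i$.

**Step 3: the homotopy.** Going to $H$ and back does not return the same chain, and $h$ measures the difference. By Lemma 1 and (Q1) for $g$, the map $\psi_i\varphi_i:F_i\to F_i$ is $gf$-controlled. By (Q2) and Lemma 2 (with $gf$ and $\mathrm{id}_G$ in place of $f$ and $f'$) it is $\mathrm{id}_G$-controlled.

Let $0\le i\le m$ and suppose that $h_j$ is constructed for all $j\le i-1$, with (1) in degrees $0,\dots,i-1$. Put
$$\alpha_i=\mathrm{id}-\psi_i\varphi_i-h_{i-1}\partial_i .$$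
It is $\mathrm{id}_G$-controlled: $\mathrm{id}$ is $RG$-linear, $\psi_i\varphi_i$ was just treated, and $h_{i-1}\partial_i$ is $0$ for $i=0$ and is $\mathrm{id}_G$-controlled by Lemma 1 for $i\ge1$. We claim that $\partial_i\alpha_i=0$. For $i=0$,
$$\partial_0\alpha_0=\partial_0-\partial_0\psi_0\varphi_0=\partial_0-\partial_0\varphi_0=\partial_0-\partial_0=0 .$$
For $i\ge1$, using the chain map property and (1) in degree $i-1$,
$$\partial_i\alpha_i=\partial_i-\psi_{i-1}\varphi_{i-1}\partial_i-\bigl(\mathrm{id}-\psi_{i-1}\varphi_{i-1}-h_{i-2}\partial_{i-1}\bigr)\partial_i=h_{i-2}\partial_{i-1}\partial_i=0 .$$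
Thus $\alpha_i(F_i)\subseteq\ker\partial_i$. If $i=m$, this is the last assertion of the proposition. If $i<m$, exactness at $F_i$ gives $\ker\partial_i=\partial_{i+1}(F_{i+1})$, and Lemma 3 yields an $\mathrm{id}_G$-controlled $h_i:F_i\to F_{i+1}$ with $\partial_{i+1}h_i=\alpha_i$, which is (1) in degree $i$. $\square$

## Transferring a filling from $H$ to $G$

**Theorem B(2), given that $G$ is of type $\mathrm{FP}_n(R)$.** Let $f,g$ be the maps of the quasi-retract; they satisfy (Q1), and $gf$ satisfies (Q2). Choose resolutions $F_*$ for $G$ and $E_*$ for $H$ with finite bases in degrees $\le n$, and apply Proposition 5 with $m=n$. All modules involved have degree at most $n$, so they are finitely generated and based, and Lemma 4 applies. Let $L_\varphi,L_\psi,L_h$ be its constants for $\varphi_{n-1}$, $\psi_n$, $h_{n-1}$.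

**Step 1: push the cycle to $H$.** Let $z\in\ker\partial_{n-1}\subseteq F_{n-1}$ with $\|z\|\le k$. Then $\partial_{n-1}\varphi_{n-1}z=\varphi_{n-2}\partial_{n-1}z=0$, so $\varphi_{n-1}z$ is a cycle, and $\|\varphi_{n-1}z\|\le L_\varphi k$.

**Step 2: bring a filling back and correct it.** Let $c\in E_n$ be any chain with $\partial_nc=\varphi_{n-1}z$. Evaluate (1) with $i=n-1$ at $z$; the term $h_{n-2}\partial_{n-1}z$ vanishes, so
$$z=\psi_{n-1}\varphi_{n-1}z+\partial_nh_{n-1}z=\psi_{n-1}\partial_nc+\partial_nh_{n-1}z=\partial_n\bigl(\psi_nc+h_{n-1}z\bigr).$$
This is a filling of $z$, of norm at most $L_\psi\|c\|+L_hk$.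

**Step 3: optimize.** Taking the infimum over $c$,
$$\|z\|_{\rm fill}\le L_\psi\|\varphi_{n-1}z\|_{\rm fill}+L_hk .$$
Put $A=\max(1,L_\psi)$, $B=L_\varphi$, $D=L_h$. By Step 1, $\|\varphi_{n-1}z\|_{\rm fill}\le\mathrm{FV}^n_{R,H}(Bk)$. Taking the supremum over $z$,
$$\mathrm{FV}^n_{R,G}(k)\le A\,\mathrm{FV}^n_{R,H}(Bk)+Dk .\tag{2}$$
If $\mathrm{FV}^n_{R,H}(Bk)=\infty$, then the right side is $\infty$ because $A\ge1$, and there is nothing to prove. $\square$

**Proof of Theorem A.** Let $f$ be a quasi-isometry and $g$ a quasi-inverse as constructed above. Both groups are of type $\mathrm{FP}_n(R)$ by hypothesis, so (2) holds. The maps $g,f$ also make $H$ a quasi-retract of $G$, so the symmetric inequality holds, with its own constants. With $C=\max(A,B,D,1)$ and the monotonicity of $\mathrm{FV}^n_{R,H}$, inequality (2) gives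
$$\mathrm{FV}^n_{R,G}(k)\le C\,\mathrm{FV}^n_{R,H}(Ck+C)+Ck+C,$$
that is, $\mathrm{FV}^n_{R,G}\preccurlyeq\mathrm{FV}^n_{R,H}$, and symmetrically. So $\mathrm{FV}^n_{R,G}\approx\mathrm{FV}^n_{R,H}$, and the conjecture is true. $\square$

For $G=H$ and $f=g=\mathrm{id}$ this argument reproves the independence of $\mathrm{FV}^n_{R,G}$, up to $\approx$, from the resolution and the bases.

## The retract inherits type $\mathrm{FP}_n$

**Proof of Theorem B(1).** We build a resolution for $G$ one degree at a time. The claim, for $0\le m\le n$, is that there is a complex $F_m\to\dots\to F_0\to R\to0$ of finitely generated free $RG$-modules, exact at $R$ and at $F_i$ for $i<m$. We use induction on $m$.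

**Step 1: start.** For $m=0$ take $F_0=RG$ with the augmentation, which is onto $R$.

**Step 2: two maps into the kernel.** Suppose the complex exists for some $m<n$, and let $K=\ker\partial_m\subseteq F_m$. We must show that $K$ is a finitely generated $RG$-module. We look for controlled maps with values in $K$, because they have only finitely many values up to translation. Choose finite bases and apply Proposition 5 for this $m$. It gives the $\mathrm{id}_G$-controlled map $\alpha_m=\mathrm{id}-\psi_m\varphi_m-h_{m-1}\partial_m$ with image in $K$. The module $E_{m+1}$ is finitely generated because $m+1\le n$. So $\psi_m\partial_{m+1}:E_{m+1}\to F_m$ is $g$-controlled by Lemma 1 ($\partial_{m+1}$ is $\mathrm{id}_H$-controlled, $g$ satisfies (Q1)). Its image lies in $K$ because $\partial_m\psi_m\partial_{m+1}=\psi_{m-1}\partial_m\partial_{m+1}=0$.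

**Step 3: together they reach all of $K$.** Let $z\in K$. Then $\partial_m\varphi_mz=\varphi_{m-1}\partial_mz=0$, so by exactness of $E_*$ there is $c\in E_{m+1}$ with $\varphi_mz=\partial_{m+1}c$. Since $\partial_mz=0$, the term $h_{m-1}\partial_mz$ vanishes and
$$z=\alpha_m(z)+\psi_m\varphi_m(z)=\alpha_m(z)+\psi_m\partial_{m+1}(c).$$

**Step 4: finitely many generators.** Write $z=\sum a_{\gamma b}\gamma b$ and $c=\sum a'_{yc'}\,yc'$ with $y\in H$ and $c'$ running through the basis of $E_{m+1}$. By $R$-linearity, $z$ is an $R$-linear combination of elements
$$\alpha_m(\gamma b)\in\gamma\,S_{\mathrm{id}}(\alpha_m),\qquad \psi_m\partial_{m+1}(yc')\in g(y)\,S_g(\psi_m\partial_{m+1}).$$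
The sets $S_{\mathrm{id}}(\alpha_m)$ and $S_g(\psi_m\partial_{m+1})$ are finite. They lie in $K$, because both maps have image in $K$ and $K$ is $G$-invariant. Hence their union generates $K$ as an $RG$-module.

**Step 5: extend.** Choose a finitely generated free $F_{m+1}$ with a surjection onto $K$, and let $\partial_{m+1}$ be the composite $F_{m+1}\to K\subseteq F_m$. The new complex is exact at $F_m$. This completes the induction. From the complex for $m=n$, continue beyond degree $n$ with arbitrary free modules to get a resolution. So $G$ is of type $\mathrm{FP}_n(R)$. $\square$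

Together with the previous section this also proves Theorem B(2). The consequence stated after Theorem B follows too, because quasi-isometric groups are quasi-retracts of each other: type $\mathrm{FP}_n(R)$ passes from one to the other by (1), and then Theorem A applies.

## Coefficients in a normed module

**Definition (normed module).** A normed right $R$-module is a right $R$-module $M$ with a function $|\cdot|:M\to\mathbb R_{\ge0}$ such that $|x|=0$ iff $x=0$, $|-x|=|x|$, $|x+y|\le|x|+|y|$, and $|xr|\le|x|\,|r|$ for $r\in R$.

For example, $M=\mathbb R$ is a normed module over $R=\mathbb Z$, both with the absolute value. Since $F_i$ is free over $R$ on the elements $\gamma b$, we have $M\otimes_RF_i=\bigoplus_{\gamma b}M\,\gamma b$, with the $\ell^1$-norm $\|\sum x_{\gamma b}\gamma b\|=\sum|x_{\gamma b}|$. Define $\mathrm{FV}^n_{M,\Gamma}$ as before, using cycles in $M\otimes_RF_{n-1}$ (for $n=1$, the kernel of $M\otimes_RF_0\to M$) and fillings in $M\otimes_RF_n$.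

**Proof of Theorem B(3).** By (1), $G$ has a resolution as required.

**Step 1: every cycle has a filling.** The resolution $F_*\to R\to0$ is an exact complex of free left $R$-modules that is bounded below, so it splits over $R$, that is, it has an $R$-linear contraction. The contraction survives $M\otimes_R(\cdot)$, so $M\otimes_RF_*\to M\to0$ is exact. The same holds for $E_*$.

**Step 2: the identities survive.** The maps $\varphi_i,\psi_i,h_i$ of Proposition 5 (with $m=n$) are left $R$-linear, so they induce maps $\mathrm{id}\otimes\varphi_i$ and so on. These satisfy the same identities, including (1). Here it matters that the maps are linear over $R$; equivariance is not used.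

**Step 3: the bounds survive.** Let $\alpha:F\to E$ be $f$-controlled with $E$ based free, and let $L$ be the constant of Lemma 4. If $\alpha(\gamma b)=\sum_ja_je_j$ with distinct $R$-basis elements $e_j$ of $E$, then $x\otimes\alpha(\gamma b)=\sum_j(xa_j)\,e_j$ has norm at most $\sum_j|x|\,|a_j|=|x|\,\|\alpha(\gamma b)\|$. Hence
$$\Bigl\|(\mathrm{id}\otimes\alpha)\Bigl(\sum x_{\gamma b}\gamma b\Bigr)\Bigr\|\le\sum|x_{\gamma b}|\,\|\alpha(\gamma b)\|\le L\sum|x_{\gamma b}| ,$$
with the same $L$.

**Step 4: the estimate.** The three steps of the proof of (2) used only the identities and these bounds. They apply word for word, for $\mathrm{id}\otimes\varphi_{n-1}$, $\mathrm{id}\otimes\psi_n$, $\mathrm{id}\otimes h_{n-1}$, and give $\mathrm{FV}^n_{M,G}(k)\le A\,\mathrm{FV}^n_{M,H}(Bk)+Dk$ with the same constants. $\square$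

## Equal filling functions without a quasi-isometry

The converse of Theorem A is false. Let $\Phi$ be the free group on $x_1,x_2$. The chain complex of its Cayley tree is the free resolution $0\to R\Phi e_1\oplus R\Phi e_2\to R\Phi\to R\to0$ with $\partial_1e_j=x_j-1$. The group $\mathbb Z$ has the resolution $0\to R\mathbb Z e\to R\mathbb Z\to R\to0$. In both, $F_0,F_1$ are finitely generated and $F_i=0$ for $i\ge2$. For $n=2$ the only cycle in $F_1$ is $0$, because $\partial_1$ is injective; for $n\ge3$ we have $F_{n-1}=0$. So $\mathrm{FV}^n_R=0$ for both groups and all $n\ge2$. But the growth of $\mathbb Z$ is linear and that of $\Phi$ is exponential, and the growth type is a quasi-isometry invariant, so the two groups are not quasi-isometric.
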